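\title{An involution on a knot surgery that no equivariant knot induces}

\begin{abstract}
We exhibit integer homology spheres $Y$ that are surgery on a knot in $S^3$ and carry an orientation-preserving involution $\tau$ with fixed points such that $(Y,\tau)$ is not $1/n$-surgery on any strongly invertible or $2$-periodic knot with its inherited involution. The examples are $1/N$-surgeries on torus knots $T_{p,q}$ with $p,q,N$ odd, and $\tau$ is induced by the free involution $-1$ of $S^3$. More generally, for odd $p,q\ge 3$ and $r\ge 2$ we determine exactly when the Brieskorn sphere $\pm\Sigma(p,q,2r)$ with the involution $z\mapsto -z$ arises from an equivariant knot. The proof passes to the quotient, where the surgery coefficient $1/n$ becomes $1/2n$, and applies the cyclic surgery theorem to infinitely many fillings of the exterior of the branch set.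
\end{abstract}

\section{Introduction}\label{sec:intro}

All manifolds and maps are smooth, $3$-manifolds are oriented, and diffeomorphisms preserve orientation unless the contrary is said. A \emph{pair} $(Y,\tau)$ consists of an integer homology $3$-sphere $Y$ and an orientation-preserving involution $\tau\neq\mathrm{id}$ of $Y$ with nonempty fixed set.

The most direct source of pairs is surgery on a symmetric knot. An \emph{equivariant knot} is a knot $K\subset S^3$ together with an orientation-preserving involution $\tau_K$ of $S^3$ whose fixed set is an unknotted circle, the \emph{axis}, such that $\tau_K(K)=K$ and one of the following holds.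
\begin{itemize}
\item $\tau_K$ reverses the orientation of $K$. Then the axis meets $K$ in exactly two points, and $K$ is \emph{strongly invertible}.
\item $\tau_K$ preserves the orientation of $K$ and the axis is disjoint from $K$. Then $K$ is \emph{periodic} (of period $2$).
\end{itemize}
For every integer $n\ne0$ the restriction of $\tau_K$ to the exterior of $K$ extends over the solid torus of $1/n$-surgery, so the homology sphere $S^3_{1/n}(K)$ inherits an involution. A pair $(Y,\tau)$ \emph{arises via surgery on an equivariant knot} if for some equivariant knot $(K,\tau_K)$ and some $n\neq0$ there is a diffeomorphism $Y\to S^3_{1/n}(K)$ intertwining $\tau$ with the inherited involution. A pair that arises in this way satisfies an evident necessary condition: $Y$ is \emph{surgery on a knot}, that is, diffeomorphic to Dehn surgery on some knot in $S^3$, symmetric or not. The following question, from Alfieri, Dai, Mallick and Taniguchi \cite{ADMT}, asks whether the involution can present a further obstruction.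

\medskip
\noindent\textbf{Question.} \emph{Is there a pair $(Y,\tau)$ such that $Y$ is surgery on a knot, but $(Y,\tau)$ does not arise via surgery on any equivariant knot?}
\medskip

One might guess that there is none. Let $Y=S^3_{1/n}(K)$ and suppose that $\tau$ preserves the core of the surgery solid torus. Then $\tau$ acts on the exterior of $K$ and fixes, up to one common sign, the longitude $\lambda$ and the surgery curve $\mu+n\lambda$. Hence it preserves the meridian slope $\mu$, and one expects to undo the surgery and find a symmetry of $K$. Since $\tau$ has fixed points, it is tempting to conclude that this symmetry has an axis. The gap in this reasoning is that all fixed points of $\tau$ may lie in the surgery solid torus, so that the symmetry of $S^3$ is \emph{free}. This happens for torus knots with odd parameters, and it answers the question affirmatively.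

For coprime $a,b\ge2$ let the circle act on $S^3\subset\mathbb{C}^2$ by $t\cdot(z_1,z_2)=(t^az_1,t^bz_2)$, and let the torus knot $T_{a,b}$ be an orbit with $z_1z_2\neq0$. The action extends over every surgery $S^3_{1/n}(T_{a,b})$ (Proposition~\ref{prop:torus}), so the element $-1\in S^1$ acts on each of them as an involution. When $a$ and $b$ are odd, $-1$ acts on $S^3$ as the free involution $(z_1,z_2)\mapsto(-z_1,-z_2)$.

\begin{theorem}\label{thm:examples}
Let $p,q\ge3$ be coprime odd integers and let $N$ be odd. Let $\tau$ be the action of $-1\in S^1$ on $Y=S^3_{1/N}(T_{p,q})$. Then $(Y,\tau)$ is a pair, $Y$ is surgery on a knot, and $(Y,\tau)$ does not arise via surgery on any equivariant knot.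
\end{theorem}

The simplest case is $+1$-surgery on $T_{3,5}$. The obstruction concerns the pair and not the manifold: complex conjugation $(z_1,z_2)\mapsto(\bar z_1,\bar z_2)$ fixes a great circle and reverses the orbit through a real point, so $T_{p,q}$ is strongly invertible, and the involution that the same $Y$ inherits from this symmetry arises by definition.

That the free symmetry of $T_{p,q}$ is not of the permitted type does not prove Theorem~\ref{thm:examples}: the same pair could come from another knot, about which nothing is known in advance. We exclude this through a classification. For a circle action, call the order of the stabilizer of an orbit the \emph{order} of the orbit, and call the orbit \emph{exceptional} if its order is finite and at least $2$. For pairwise coprime $a_1,a_2,a_3\ge2$ the Brieskorn sphere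
\[
\Sigma(a_1,a_2,a_3)=\{x^{a_1}+y^{a_2}+z^{a_3}=0\}\cap S^5\subset\mathbb{C}^3
\]
is a homology sphere, and $t\cdot(x,y,z)=(t^{a_2a_3}x,t^{a_1a_3}y,t^{a_1a_2}z)$ is an effective action without fixed points whose exceptional orbits have orders $a_1,a_2,a_3$.

\begin{theorem}\label{thm:class}
Let $p,q\ge3$ be odd and $r\ge2$, with $p,q,2r$ pairwise coprime. Let $Y$ be an oriented integer homology sphere with an effective fixed-point-free circle action having exactly three exceptional orbits, of orders $p,q,2r$; that is, $Y\cong\pm\Sigma(p,q,2r)$. Let $\sigma$ be the action of $-1\in S^1$; on $x^p+y^q+z^{2r}=0$ it is $(x,y,z)\mapsto(x,y,-z)$. The following are equivalent.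
\begin{itemize}
\item[(1)] $(Y,\sigma)$ arises via surgery on an equivariant knot.
\item[(2)] $(Y,\sigma)$ arises via $1/m$-surgery, $m\neq0$, on $T_{p,2r}$ or $T_{q,2r}$ or a mirror image, with the period-$2$ symmetry $-1\in S^1$.
\item[(3)] $q\equiv\pm1\pmod{2pr}$ or $p\equiv\pm1\pmod{2qr}$.
\end{itemize}
\end{theorem}

Section~\ref{sec:circle} treats surgeries on torus knots and deduces Theorem~\ref{thm:examples} from Theorem~\ref{thm:class}. Section~\ref{sec:quotients} divides by the involution; this disposes of strongly invertible knots and turns the periodic case into a question, free of symmetry, about surgery on a knot in a solid torus. Section~\ref{sec:solid} answers that question with the tools collected in Section~\ref{sec:tori}, and Section~\ref{sec:proof} assembles the proof.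

\section{Circle actions and surgery on torus knots}\label{sec:circle}

\subsection*{Slopes and fillings}
A \emph{slope} on a torus is an isotopy class of unoriented essential simple closed curves, equivalently a primitive class in $H_1$ up to sign. The \emph{distance} $\Delta(\alpha,\beta)$ of two slopes is their geometric intersection number; in a basis $(x,y)$ of $H_1$ it is $\Delta(ax+by,a'x+b'y)=|ab'-a'b|$. If $\alpha$ is a slope on a boundary torus of $X$, the \emph{Dehn filling} $X(\alpha)$ is obtained by gluing in a solid torus whose meridian has slope $\alpha$. For an oriented knot $K\subset S^3$ with tubular neighborhood $N(K)$, we use on $\partial N(K)$ the meridian $\mu$ and the preferred longitude $\lambda$, which is null-homologous in the exterior; $S^3_{1/n}(K)$ is the filling of the exterior along $\mu+n\lambda$. A solid torus $W\subset S^3$ is a tubular neighborhood of its core, and $\mu_W,\lambda_W$ denote the meridian and preferred longitude of the core.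

\begin{lemma}\label{lem:framing}
Let $W\subset S^3$ be a solid torus and let $L$ be a simple closed curve in the class $c\lambda_W+d\mu_W$ on a torus $T'\subset W$ concentric with $\partial W$. Then a parallel copy of $L$ on $T'$ has linking number $cd$ with $L$; that is, $T'$ meets $\partial N(L)$ in curves of slope $cd\,\mu+\lambda$.
\end{lemma}

\begin{proof}
Push the parallel copy $L'$ into the solid torus bounded by $T'$. There, in the complement of $L$, it is homologous to $c$ times the core $\kappa$ of $W$. So $\operatorname{lk}(L,L')=c\operatorname{lk}(L,\kappa)=c\,(c\cdot0+d\cdot1)=cd$.
\end{proof}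

\subsection*{Seifert fibrations}
For coprime $a\ge1$ and $b$, the orbits of the action $t\cdot(u,v)=(t^au,t^bv)$ on $S^1\times D^2$ form a \emph{fibered solid torus}; its core has order $a$, and every other orbit runs $a$ times along the core and so has distance $a$ from the meridian. A \emph{Seifert fibration} of a compact orientable $3$-manifold $Z$ is a decomposition into circles, the fibers, each of which is the core of a fibered solid torus made of fibers (for a fiber in $\partial Z$, half of one with $a=1$). Fibers of order $1$ are \emph{regular}. The space of fibers, the \emph{base}, is a compact surface with a \emph{cone point} of order $a$ for each fiber of order $a\ge2$. An effective fixed-point-free circle action has the above linear form near each orbit, so its orbits form a Seifert fibration, with orientable base. We use these standard facts.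
\begin{itemize}
\item[(S1)] \emph{Filling.} If $h$ is the fiber slope on a boundary torus of $Z$ and $\alpha\neq h$, the fibration extends over $Z(\alpha)$, and the core of the new solid torus is a fiber of order $\Delta(\alpha,h)$. If the fibers are the orbits of a circle action, the action extends: a free action on a torus is linear in suitable coordinates $(u,v)\in S^1\times S^1$, these can be chosen with the $v$-circle of slope $\alpha$, and the same formula acts on $S^1\times D^2$.
\item[(S2)] \emph{Fundamental group.} A regular fiber $h$ generates a normal cyclic subgroup of $\pi_1(Z)$. The quotient $\Gamma=\pi_1(Z)/\langle h\rangle$ is the orbifold group of the base. For a planar base with $\beta\ge1$ boundary circles and cone points of orders $c_1,\dots,c_k$ it is $F_{\beta-1}*\mathbb{Z}/c_1*\dots*\mathbb{Z}/c_k$, with $F_{\beta-1}$ free of rank $\beta-1$. For $S^2$ with three cone points of orders $a_1,a_2,a_3$ it is the triangle group, generated by rotations about the vertices of a spherical, Euclidean or hyperbolic triangle with angles $\pi/a_i$; it is nontrivial.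
\item[(S3)] \emph{Small bases.} Over a disk with at most one cone point $Z$ is a solid torus. Over an annulus without cone points $Z\cong T^2\times I$. Over $S^2$ with at most two cone points $Z$ is a union of two solid tori, so $\pi_1(Z)$ is cyclic.
\item[(S4)] \emph{Uniqueness} (Seifert; Neumann--Raymond). An integer homology sphere with an effective fixed-point-free circle action and three exceptional orbits of given pairwise coprime orders is unique up to equivariant, possibly orientation-reversing, diffeomorphism.
\end{itemize}

\subsection*{Torus knots}

\begin{proposition}\label{prop:torus}
Let $a,b\ge2$ be coprime and $n\ne0$. The action $t\cdot(z_1,z_2)=(t^az_1,t^bz_2)$ on the exterior of $T_{a,b}$ extends to an effective fixed-point-free action on $S^3_{1/n}(T_{a,b})$ with exactly three exceptional orbits: the circles $\{z_2=0\}$ and $\{z_1=0\}$, of orders $a$ and $b$, and the core $K^*$ of the surgery solid torus, of order $|1-nab|$.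
\end{proposition}

\begin{proof}
A point with $z_1z_2\ne0$ is fixed by $t$ only if $t^a=t^b=1$, so $t=1$; the circles $\{z_2=0\}$ and $\{z_1=0\}$ have stabilizers of orders $a$ and $b$. The knot $T_{a,b}$ lies on a torus $|z_2|=\text{const}$, the boundary of a neighborhood $W$ of $\{z_2=0\}$, in the class $a\lambda_W+b\mu_W$, and its parallel copies on this torus are orbits. By Lemma~\ref{lem:framing} the orbit slope on $\partial N(T_{a,b})$ is $ab\,\mu+\lambda$. Its distance from $\mu+n\lambda$ is $|1-nab|\ge ab-1\geq 5$, and (S1) applies.
\end{proof}

The element $-1\in S^1$ fixes exactly the orbits of even order, and it preserves orientation because it is isotopic to the identity. This gives a trichotomy.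
\begin{itemize}
\item If $b$ is even, then $a$ and $|1-nab|$ are odd. On $S^3$ the element $-1$ acts as $(z_1,z_2)\mapsto(-z_1,z_2)$, whose axis $\{z_1=0\}$ is unknotted and disjoint from $T_{a,b}$, and it rotates the orbit $T_{a,b}$ in itself. So $T_{a,b}$ is periodic. The case of even $a$ is the same with the coordinates exchanged.
\item If $a,b$ are odd and $n$ is even, all three orders are odd, $-1$ acts freely on the surgery, and we obtain no pair.
\item If $a,b,n$ are odd, $-1$ is free on $S^3$, but $|1-nab|$ is even. Near $K^*$ the action is $(t^{|1-nab|}u,t^{e}v)$ with $e$ coprime to $|1-nab|$, hence odd, so $-1$ acts as $(u,v)\mapsto(u,-v)$ and its fixed set is $K^*$.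
\end{itemize}
The third case is that of Theorem~\ref{thm:examples}: the fixed circle is created by the surgery.

\begin{proof}[Proof of Theorem~\ref{thm:examples} from Theorem~\ref{thm:class}]
By the third case $(Y,\tau)$ is a pair, and $Y$ is surgery on $T_{p,q}$. Put $2r=|1-Npq|\ge pq-1\ge14$. This number is coprime to $pq$, so by Proposition~\ref{prop:torus} the pair $(Y,\tau)$ is a pair $(Y,\sigma)$ as in Theorem~\ref{thm:class}, and it suffices to show that (3) fails. If $q\equiv\pm1\pmod{2pr}$, then $q>1$ forces
\[
q\ \ge\ 2pr-1\ \ge\ p(pq-1)-1\ \ge\ 3(3q-1)-1\ =\ 9q-4\ >\ q ,
\]
which is absurd. Exchanging $p$ and $q$ excludes $p\equiv\pm1\pmod{2qr}$.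
\end{proof}

\begin{example}\label{ex:upstairs}
The surgery $S^3_{+1}(T_{3,5})$ has exceptional orbits of orders $3,5,14$, and $\tau$ fixes the orbit of order $14$. Let us look for a periodic torus knot $T_{a,b}$ with a surgery that has the same three orders. One of $a,b$ must be even and the third order $|1-nab|$ is then odd, so the knot is $T_{3,14}$ or $T_{5,14}$. The third order would have to be $5=|1-42n|$ or $3=|1-70n|$ with $n\neq 0$, and both are impossible. By contrast $S^3_{+1}(T_{3,4})$ has orders $3,4,11$, the even orbit is already present in $S^3$ as the axis, and indeed $11\equiv-1\pmod{12}$, which is condition (3) for $(p,q,r)=(3,11,2)$. Theorem~\ref{thm:class} says that this search among torus knots gives the complete answer.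
\end{example}

\section{Dividing by the involution}\label{sec:quotients}

An equivariant diffeomorphism of pairs induces a diffeomorphism of the quotients that identifies the images of the fixed sets. We compute both sides. A \emph{compressing disk} for a torus $T$ in a $3$-manifold $Z$, or in its boundary, is an embedded disk $D$ with $D\cap T=\partial D$ essential in $T$; the torus is \emph{incompressible} if it has none.
\begin{itemize}
\item[(Q1)] An orientation-preserving involution $\iota\neq\mathrm{id}$ of a connected $3$-manifold $Z$ is a rotation by $\pi$ near each fixed point, so $Z/\iota$ is again an oriented $3$-manifold. If $\iota$ fixes a point $x$, then $\pi_1(Z)\to\pi_1(Z/\iota)$ is onto, since a loop at the image of $x$ lifts to a path from $x$ to the only preimage $x$.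
\item[(Q2)] A closed simply connected $3$-manifold is $S^3$ (the Poincar\'e conjecture), and a smooth sphere in $S^3$ bounds a ball on each side. Hence a compact simply connected $3$-manifold whose boundary is a sphere is a ball.
\item[(Q3)] An involution of $S^3$ whose fixed set is a circle is conjugate to a rotation (Waldhausen \cite{Wal}).
\item[(Q4)] In an orientable $3$-manifold $Z$, a torus $T$ is incompressible if and only if $\pi_1(T)\to\pi_1(Z)$ is injective (the loop theorem).
\end{itemize}

\subsection*{Quotients of equivariant surgeries}
The next lemma holds for every extension of $\tau_K$ over the surgery solid torus, so nothing depends on how the inherited involution is chosen.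

\begin{lemma}\label{lem:quotient}
Let $(K,\tau_K)$ be an equivariant knot, let $n\neq0$, and let $\tau'$ be an involution of $Y'=S^3_{1/n}(K)$ that agrees with $\tau_K$ on the exterior of an invariant neighborhood $N(K)$.
\begin{itemize}
\item[(a)] If $K$ is strongly invertible, then $Y'/\tau'\cong S^3$.
\item[(b)] If $K$ is periodic, there are an unknot $A'\subset S^3$ and a knot $K'\subset S^3\setminus A'$ with $\operatorname{lk}(K',A')$ odd such that $Y'/\tau'\cong S^3_{1/2n}(K')$, with the image of $\operatorname{Fix}(\tau')$ corresponding to $A'$.
\item[(c)] If $K$ is periodic, any two such involutions $\tau'$ are conjugate by a diffeomorphism of $Y'$ that is the identity on the exterior of $K$.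
\end{itemize}
\end{lemma}

\begin{proof}
(a) At each of the two fixed points on $K$ the involution reverses the tangent line of $K$, so the axis is transverse to $K$ and meets $\partial N(K)$ in four points. The quotient of the torus $\partial N(K)$ is an orientable surface of Euler characteristic $(0+4)/2=2$, a sphere. Let $S$ be either $N(K)$ or the surgery solid torus, with its involution $\iota$. The maps $\pi_1(\partial S)\to\pi_1(S)\to\pi_1(S/\iota)$ are onto, the second by (Q1), and their composite factors through $\pi_1(\partial S/\iota)=1$. So $S/\iota$ is simply connected with sphere boundary, hence a ball by (Q2). By (Q1) and (Q2), $S^3/\tau_K\cong S^3$, so the quotient of the exterior of $K$ is the complement of the ball $N(K)/\tau_K$ in $S^3$, again a ball. Thus $Y'/\tau'$ is a union of two balls along their boundaries.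

(b) By (Q3), $S^3/\tau_K\cong S^3$ and the image $A'$ of the axis $A$ is an unknot. The covering $S^3\setminus A\to S^3\setminus A'$ corresponds to the homomorphism $\operatorname{lk}(\cdot,A')\bmod2$, so a curve has connected preimage exactly when it links $A'$ an odd number of times. Let $K'$ be the image of $K$, oriented by $K$, with meridian $\mu'$ and longitude $\lambda'$. Its preimage $K$ is connected, so $\operatorname{lk}(K',A')$ is odd.

Consider the double covering $\partial N(K)\to\partial N(K')$. A meridian disk of $N(K')$ lifts to two meridian disks of $N(K)$, so $\mu_K\mapsto\mu'$. The curve $\lambda'$ links $A'$ as $K'$ does, so its preimage is one simple closed curve, mapping to $2\lambda'$. This curve bounds, in the exterior of $K$, the preimage of a Seifert surface of $K'$ transverse to $A'$, so it is $\lambda_K$. Therefore the meridian $\mu_K+n\lambda_K$ of the surgery solid torus $S$ maps to the primitive class $\mu'+2n\lambda'$.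

It remains to identify $S/\tau'$, whose boundary is $\partial N(K')$. First, $\tau'$ is free on $S$. Otherwise, by (Q1), $H_1(S)$ surjects onto $H_1(S/\tau')$. The first group is $\mathbb{Z}$, generated by $\lambda_K$ since $\Delta(\lambda_K,\mu_K+n\lambda_K)=1$; the second is infinite, as for every compact orientable $3$-manifold with torus boundary. So $H_1(S/\tau')\cong\mathbb{Z}$ would be generated by the image $2[\lambda']$ of $\lambda_K$, and a generator of $\mathbb{Z}$ is not divisible by $2$.

Thus $S\to S/\tau'$ is a covering, $S/\tau'$ has contractible universal cover, and $G=\pi_1(S/\tau')$ is torsion-free with a subgroup $\langle x\rangle\cong\mathbb{Z}$ of index $2$. For $g\notin\langle x\rangle$ we have $g^2=x^k$ with $k\neq0$ and $gxg^{-1}=x^{\pm1}$; as $g$ commutes with $x^k$, the sign is $+$. So $G$ is abelian, torsion-free and of rank $1$, that is, $G\cong\mathbb{Z}$. By (Q4) the boundary torus of $S/\tau'$ has a compressing disk $D$. Cutting along $D$ gives a manifold $B$ with sphere boundary and $\pi_1(B)*\mathbb{Z}\cong G$, so $B$ is simply connected, hence a ball, and $S/\tau'$ is a solid torus. The primitive class $\mu'+2n\lambda'$ is the image of a curve bounding a disk in $S$, so it is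 the meridian of $S/\tau'$. Hence $Y'/\tau'=S^3_{1/2n}(K')$, and $\operatorname{Fix}(\tau')=A$ maps to $A'$.

(c) For two extensions $\tau',\tau''$ the solid tori $S/\tau'$ and $S/\tau''$ have the same boundary and the same meridian, so the identity of $\partial N(K')$ extends to a diffeomorphism between them. A solid torus has only one connected double cover, so this diffeomorphism lifts to a diffeomorphism of $S$ intertwining $\tau'$ and $\tau''$. Of the two lifts, one is the identity on $\partial S$; extend it by the identity.
\end{proof}

\subsection*{The quotient of $(Y,\sigma)$}

\begin{lemma}\label{lem:E}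
Let $(Y,\sigma)$ be as in Theorem~\ref{thm:class}. Let $Q=Y/\sigma$, let $J\subset Q$ be the image of $\operatorname{Fix}(\sigma)$, let $E$ be the exterior of $J$, and let $\mu_J$ be the meridian of $J$. Then $E$ is Seifert fibered over a disk with two cone points, of orders $p$ and $q$; its fiber slope $h$ on $\partial E$ satisfies $\Delta(h,\mu_J)=r$; and $Q\not\cong S^3$.
\end{lemma}

\begin{proof}
The base of $Y$ is a closed orientable surface, and $H_1(Y)=0$ surjects onto its first homology because the fibers are connected; so the base is $S^2$. The fixed set of $\sigma$ is the orbit of order $2r$. The circle $S^1/\{\pm1\}$ acts on $Q$ with the same base, and the stabilizer of the image of $y$ is the image of the stabilizer of $y$. Stabilizers of odd order map injectively. Near the fixed orbit the action is $(t^{2r}u,t^ev)$ with $\gcd(e,2r)=1$ and the quotient map is $(u,v)\mapsto(u,v^2)$; in terms of $s=t^2$ the action on the quotient is $(s^ru,s^ev')$, where $v'=v^2$. So $J$ is a fiber of order $r$, which gives the first two claims. Since $r\ge2$, (S2) shows that $\pi_1(Q)$ surjects onto the nontrivial triangle group of type $(p,q,r)$.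
\end{proof}

Lemmas~\ref{lem:quotient}(a) and~\ref{lem:E} exclude strongly invertible knots. In the periodic case the exterior $V$ of the unknot $A'$ is a solid torus, with $\lambda_V=\pm\mu_{A'}$, and we must decide when $E$, with the marked slope $\mu_J$, is $1/2n$-surgery on a knot $K'\subset V$.

\begin{example}\label{ex:downstairs}
Take $K=T_{3,4}$ with $\tau_K(z_1,z_2)=(-z_1,z_2)$ and $n=1$. The map $(z_1,z_2)\mapsto(w_1,w_2)=(z_1^2/|z_1|,z_2)$ identifies the quotient with $S^3$, and the action becomes $(t^6w_1,t^4w_2)=(s^3w_1,s^2w_2)$. So $K'$ is the trefoil $T_{3,2}$, the axis $A'=\{w_1=0\}$ is the orbit of order $2$, and $V$ is a fibered solid torus with core $\{w_2=0\}$ of order $3$ and fiber class $3\lambda_V+2\mu_V$; the linking number $\operatorname{lk}(K',A')=3$ is odd. The orbit slope $12\mu_K+\lambda_K$ maps to $12\mu'+2\lambda'=2(6\mu'+\lambda')$, twice the orbit slope of the trefoil, as it should. The surgery slope is $\mu'+2\lambda'$, at distance $|1-12|=11$ from $6\mu'+\lambda'$. So $1/2$-surgery on $K'\subset V$ is fibered over the disk with cone points of orders $3$ and $11$, and the fiber slope has distance $2$ from $\mu_{A'}=\pm\lambda_V$. These are the data of Lemma~\ref{lem:E} for $(p,q,r)=(3,11,2)$.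 For the pair of orders $3,5,14$ the data are $(3,5,7)$, and a regular fiber $K'$ of a fibered $V$ would need fiber class $3\lambda_V\pm7\mu_V$ or $5\lambda_V\pm7\mu_V$; the new cone point then has order $|1\mp42n|$ or $|1\mp70n|$, the numbers of Example~\ref{ex:upstairs}.
\end{example}

The quotient has two advantages. The surgery slope $\mu'+2n\lambda'$ has distance $2|n|\ge2$ from the meridian, even for $n=\pm1$. And the branch set provides a second boundary torus $\partial V=\partial E$, which has infinitely many fillings that turn both $V$ and $E$ into manifolds with cyclic fundamental group. These are the two ingredients needed to apply the cyclic surgery theorem.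

\section{Tori in 3-manifolds}\label{sec:tori}

A $3$-manifold is \emph{irreducible} if every embedded sphere bounds a ball, and \emph{atoroidal} if every incompressible torus $T$ is \emph{boundary parallel}, that is, cobounds a copy of $T^2\times I$ with a boundary component. A compact manifold is \emph{hyperbolic} if its interior has a complete hyperbolic metric of finite volume; it is then irreducible, has incompressible torus boundary, and is not Seifert fibered.
\begin{itemize}
\item[(T1)] \emph{Cyclic surgery theorem} (Culler--Gordon--Luecke--Shalen \cite{CGLS}). If $X$ is compact, connected, orientable, irreducible and not Seifert fibered, $\partial X$ is a torus, and $\pi_1X(\alpha)$ and $\pi_1X(\beta)$ are cyclic, then $\Delta(\alpha,\beta)\le1$.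
\item[(T2)] \emph{Hyperbolic Dehn filling} (Thurston). If one boundary torus of a hyperbolic manifold is filled and the others are left unfilled, the result is hyperbolic for all but finitely many slopes.
\item[(T3)] \emph{JSJ decomposition.} A compact orientable irreducible $M$ with nonempty incompressible torus boundary contains a family $\mathcal{T}$ of disjoint incompressible tori in its interior whose complementary pieces are Seifert fibered or atoroidal, and which is minimal under inclusion among such families; we call it a \emph{JSJ family}. A piece that is not Seifert fibered is hyperbolic, by Thurston's hyperbolization of Haken manifolds. No member of $\mathcal{T}$ is boundary parallel: otherwise the member closest to $\partial M$ in the product region cuts off a piece $T^2\times I$ and can be deleted.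
\item[(T4)] \emph{Vertical tori.} A Seifert fibered manifold with nonempty boundary is irreducible, and its boundary is incompressible unless it is a solid torus. In such a manifold a disjoint union of incompressible tori is isotopic to a union of regular fibers. (The alternative, a surface transverse to all fibers, would have boundary.)
\item[(T5)] \emph{Cutting and gluing.} Cutting an irreducible manifold along incompressible tori gives irreducible pieces. Gluing irreducible manifolds along tori incompressible in each gives an irreducible manifold in which these tori are incompressible.
\end{itemize}
We also use that every closed surface in $S^3$ is orientable and separates. In particular a Seifert fibered submanifold of $S^3$ with nonempty boundary has planar base: the fibers over a one-sided curve in the base would form a Klein bottle, and those over a two-sided nonseparating curve a nonseparating torus.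

A manifold may have several Seifert fibrations; a solid torus has infinitely many, with different fiber slopes. Since we compare fibrations found by different arguments, we need a criterion for the fiber slope to be determined. It comes from the structure of free products.

\begin{lemma}\label{lem:free}
Let $\Gamma=G_1*G_2$ with $G_1,G_2$ nontrivial.
\begin{itemize}
\item[(a)] If $G_1,G_2$ are not both of order $2$, then $\Gamma$ has no nontrivial cyclic normal subgroup.
\item[(b)] If $G_1,G_2$ are finite, the set of orders of maximal finite subgroups of $\Gamma$ is $\{|G_1|,|G_2|\}$.
\end{itemize}
\end{lemma}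

\begin{proof}
The group $\Gamma$ acts without inversions on its Bass--Serre tree, with one orbit of edges, trivial edge stabilizers, vertex stabilizers the conjugates of $G_1,G_2$, and vertex valences $|G_1|,|G_2|$. A nontrivial element fixes at most one vertex, since otherwise it fixes an edge.

(a) Let $\langle g\rangle\neq1$ be normal. If $g$ fixes a vertex $v$, every nontrivial element of $\langle g\rangle$ fixes exactly $v$; as $xgx^{-1}\in\langle g\rangle$ fixes $xv$, all $x\in\Gamma$ fix $v$, which is false. Otherwise $g$ translates along a line, the common axis of all its nontrivial powers, and $xgx^{-1}$ has the translate of this line by $x$ as axis. So the line is $\Gamma$-invariant, it contains all edges, and $|G_1|=|G_2|=2$.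

(b) A finite subgroup fixes a vertex, so it lies in a vertex stabilizer, and no vertex stabilizer lies in another because it fixes only one vertex.
\end{proof}

\begin{lemma}\label{lem:fiber}
Let $Z$ be compact and orientable with $\partial Z\neq\emptyset$, with a Seifert fibration over an orientable base whose orbifold group is $G_1*G_2$ with $G_1,G_2$ nontrivial and not both of order $2$. Then every Seifert fibration of $Z$ has the same fiber subgroup in $\pi_1(Z)$ and the same fiber slopes on $\partial Z$ as the given one.
\end{lemma}

\begin{proof}
The group $\pi_1(Z)$ has the nonabelian quotient $G_1*G_2$, so $Z$ is not a solid torus and $\partial Z$ is incompressible by (T4). Take a base point on a boundary torus $T$, and let $h,h'\in\pi_1(T)\subset\pi_1(Z)$ be the fibers through it of the given fibration and of another one. The image of $\langle h'\rangle$ in $\pi_1(Z)/\langle h\rangle$ is cyclic and normal, hence trivial by Lemma~\ref{lem:free}(a). So $h'=h^k$. Both are primitive in $\pi_1(T)\cong\mathbb{Z}^2$, so $k=\pm1$.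
\end{proof}

The next two lemmas describe compressible tori and knots in solid tori. The \emph{winding number} of a knot $L$ in a solid torus $W$ is its class in $H_1(W)\cong\mathbb{Z}$, up to sign.

\begin{lemma}\label{lem:compress}
Let $Z$ be compact, orientable and irreducible with $\partial Z$ connected and nonempty. Let $T\subset\operatorname{int}Z$ be a separating torus with a compressing disk $D$, and let $B_T$ be the side of $T$ not containing $\partial Z$.
\begin{itemize}
\item[(i)] If $D\subset B_T$, then $B_T$ is a solid torus.
\item[(ii)] If $D$ lies on the other side, then $B_T\cup N(D)$ is a ball.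
\end{itemize}
\end{lemma}

\begin{proof}
Compressing $T$ along $D$ gives a sphere, and its side not containing $\partial Z$ is a ball. In case (i) this side is $B_T$ cut along $D$, so $B_T$ is a ball with an orientable $1$-handle. In case (ii) it is $B_T\cup N(D)$.
\end{proof}

\begin{lemma}\label{lem:winding}
Let $L$ be a knot of nonzero winding number in a solid torus $W$. Then $L$ lies in no ball in $W$, and $W\setminus\operatorname{int}N(L)$ is irreducible with incompressible boundary.
\end{lemma}

\begin{proof}
A knot in a ball is null-homologous. A sphere in $W\setminus\operatorname{int}N(L)$ bounds a ball in $W$, which cannot contain $L$ and so misses $N(L)$. If one boundary torus $T_0$ had a compressing disk $D$, the frontier of a neighborhood of $T_0\cup D$ would be a sphere separating the two boundary tori, and it would bound no ball.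
\end{proof}

\section{Surgery on a knot in a solid torus}\label{sec:solid}

For a knot $K'$ in a solid torus $V\subset S^3$ we write $V_{1/2m}(K')$ for the surgery on $K'$ along $\mu+2m\lambda$, where $\mu,\lambda$ are the meridian and preferred longitude of $K'$ in $S^3$. The following proposition says that the numerical pattern of Example~\ref{ex:downstairs} is forced.

\begin{proposition}\label{prop:key}
Let $p,q,r$ and $E,h,\mu_J$ be as in Lemma~\ref{lem:E}. Let $A'\subset S^3$ be an unknot with exterior $V$, let $K'\subset V$ be a knot of winding number $w\neq0$, and let $m\neq0$. Suppose that $E\cong V_{1/2m}(K')$ by a diffeomorphism taking $\mu_J$ to $\mu_{A'}$. Then there are integers $c\ge2$ and $d$ with $|d|=r$ and $\{p,q\}=\{c,|1-2mcd|\}$.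
\end{proposition}

The proof occupies this section. We identify $E$ with $V_{1/2m}(K')$, so that $h$ is a slope on $\partial V=\partial E$ with $\Delta(h,\mu_{A'})=r$. Put
\[
M=V\setminus\operatorname{int}N(K'),\qquad \partial_K=\partial N(K'),\qquad\gamma=\mu+2m\lambda ,
\]
so that $M(\mu)=V$, $M(\gamma)=E$ and $\Delta(\mu,\gamma)=2|m|\ge2$. By Lemma~\ref{lem:winding}, $M$ has a JSJ family $\mathcal{T}$, and each member separates $M$ because it separates $S^3$.

Here is the plan. Fill $\partial V$ along a slope $s$ with $\Delta(s,h)=1$. Then $V(s)$ and $E(s)$ have cyclic fundamental group, so by (T1) the manifold $M(s)$ is reducible or Seifert fibered, for infinitely many $s$. If $M$ is hyperbolic this contradicts (T2), and if $M$ is Seifert fibered one computes. The difficulty lies in the case $\mathcal{T}\neq\emptyset$. One would like the JSJ tori to survive the filling and to show that $M(s)$ is neither reducible nor Seifert fibered. But if the piece of $M$ at $\partial V$ were Seifert fibered with fiber slope $h$, none of the permitted fillings would add a cone point, and the filled piece could be a solid torus in which a JSJ torus compresses. We therefore replace $V$ by the innermost solid torus $W$ around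 $K'$ that $\mathcal{T}$ provides. If $W\neq V$, all slopes on $\partial W$ turn out to be permitted; if $W=V$, the dangerous fiber slope turns out to differ from $h$.

\subsection*{The innermost solid torus}
Let $T\in\mathcal{T}$ separate $\partial_K$ from $\partial V$, and let $W_T\supset K'$ be the side of $T$ in $V$ not containing $\partial V$. Since $\pi_1(V)\cong\mathbb{Z}$, the torus $T$ has a compressing disk in $V$ by (Q4). Case (ii) of Lemma~\ref{lem:compress} would put $K'$ in a ball of $V$, contrary to $w\neq0$. So case (i) holds and $W_T$ is a solid torus.

These solid tori are nested. Indeed, let $T\neq T'$ be two such tori. If $T'\subset W_T$, the connected set $V\setminus W_T$ contains $\partial V$ and misses $T'$, so it misses $W_{T'}$, and $W_{T'}\subset W_T$. If $T'\cap W_T=\emptyset$, the connected set $W_T$ contains $K'$ and misses $T'$, so $W_T\subset W_{T'}$. Let $W$ be the smallest $W_T$, or $W=V$ if no member of $\mathcal{T}$ separates $\partial_K$ from $\partial V$, and put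
\[
X=W\setminus\operatorname{int}N(K'),\qquad\partial X=\partial W\cup\partial_K .
\]
The winding number of $K'$ in $W$ divides $w$, so it is nonzero, and $X$ is irreducible with incompressible boundary by Lemma~\ref{lem:winding}. The members of $\mathcal{T}$ in $\operatorname{int}X$ form a JSJ family $\mathcal{T}_X$ of $X$: the pieces are pieces of $M$, and a smaller family for $X$ would give a smaller family for $M$. By the choice of $W$, no member of $\mathcal{T}_X$ separates $\partial W$ from $\partial_K$.

\begin{lemma}\label{lem:Xgamma}
If $W=V$, then $X(\gamma)=E$. If $W\neq V$, then $X(\gamma)$ is a solid torus.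
\end{lemma}

\begin{proof}
The first claim holds since $X=M$. Let $W\neq V$ and $T=\partial W\in\mathcal{T}$, so that $E=(V\setminus\operatorname{int}W)\cup_TX(\gamma)$. The torus $T$ has no compressing disk in $V\setminus\operatorname{int}W\subset M$. Suppose it has none in $X(\gamma)$ either; then it is incompressible in $E$. By (T4) it is isotopic to the union of fibers over a circle in the base of $E$, a disk with two cone points. A circle enclosing at most one cone point gives the boundary of a solid torus by (S3), which is compressible. So the circle encloses both, $T$ is parallel to $\partial E$, and $V\setminus\operatorname{int}W\cong T^2\times I$. Then $T$ is boundary parallel in $M$, contrary to (T3). Hence $T$ compresses in $X(\gamma)$, and Lemma~\ref{lem:compress}(i) with $Z=E$ applies.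
\end{proof}

\subsection*{The exterior $X$ is Seifert fibered}
Let $\mathcal{S}$ be the set of all slopes on $\partial W$ if $W\neq V$, and the set of slopes $s$ with $\Delta(s,h)=1$ if $W=V$. In the second case $\mathcal{S}=\{s_0+jh: j\in\mathbb{Z}\}$ for any $s_0$ forming a basis with $h$. For $s\in\mathcal{S}$ let $X(s)$ be the filling of $\partial W$; its boundary is the torus $\partial_K$. The filling $X(s)(\mu)=W(s)$ is a union of two solid tori. The filling $X(s)(\gamma)=X(\gamma)(s)$ is a union of two solid tori as well: for $W\neq V$ by Lemma~\ref{lem:Xgamma}, and for $W=V$ because $E(s)$ is fibered over $S^2$ with two cone points by (S1), so that (S3) applies. Both have cyclic fundamental group and $\Delta(\mu,\gamma)\ge2$, so (T1) gives: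
\begin{equation}\label{eq:star}
\text{for every }s\in\mathcal{S},\ X(s)\text{ is reducible or Seifert fibered.}
\end{equation}
This is the only use of the cyclic surgery theorem, and it rests on the factor $2$ in the coefficient $1/2m$.

\begin{lemma}\label{lem:seifert}
$X$ is Seifert fibered.
\end{lemma}

\begin{proof}
Suppose not. If $\mathcal{T}_X=\emptyset$, then $X$ is hyperbolic by (T3), so $X(s)$ is hyperbolic for all but finitely many $s$ in the infinite set $\mathcal{S}$ by (T2), contradicting \eqref{eq:star}.

So let $\mathcal{T}_X\neq\emptyset$. Let $P$ be the piece of $X$ containing $\partial W$, let $T_1,\dots,T_k$ ($k\ge1$) be the members of $\mathcal{T}_X$ in $\partial P$, and let $R_i$ be the side of $T_i$ in $X$ not containing $P$. Then $R_i$ misses $\partial W$, and since $T_i$ does not separate $\partial W$ from $\partial_K$, it misses $\partial_K$ too. Hence $\partial R_i=T_i$,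
\[
X=P\cup R_1\cup\dots\cup R_k,\qquad\partial P=\partial W\cup\partial_K\cup T_1\cup\dots\cup T_k ,
\]
and the $R_i$ are irreducible by (T5). The torus $T_i$ compresses in the solid torus $W$ by (Q4), but not in $R_i\subset M$. By Lemma~\ref{lem:compress}(ii) with $Z=W$, \emph{each $T_i$ lies in a ball in $W$}. (Such tori occur, for instance, when a local knot is tied in the core of $W$: then $R_1$ is the exterior of that knot and $P$ is the product of a pair of pants and a circle.)

We choose $s\in\mathcal{S}$ so that $P(s)$ is irreducible with incompressible boundary and as rigid as $P$. If $P$ is hyperbolic, choose $s\in\mathcal{S}$ with $P(s)$ hyperbolic, by (T2). Otherwise fix a Seifert fibration of $P$; its base is planar. Let $f$ be the fiber slope on $\partial W$. A fiber on $\partial W$ is freely homotopic in $P\subset W$ to a fiber on $T_1$, which is null-homotopic in $W$ because $T_1$ lies in a ball. So $f=\mu_W$. We claim that some $s\in\mathcal{S}$ has $\Delta(s,f)\ge2$. If $W\neq V$, all slopes are available. If $W=V$, then $\Delta(f,\mu_{A'})=\Delta(\mu_V,\lambda_V)=1$, whereas $\Delta(h,\mu_{A'})=r\ge2$; so $f\neq h$, the intersection number $h\cdot f$ is nonzero, and $\Delta(s_0+jh,f)=|s_0\cdot f+j\,h\cdot f|\to\infty$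 as $|j|\to\infty$. For such $s$, (S1) extends the fibration over $P(s)$, with a planar base that has $k+1\ge2$ boundary circles and at least one cone point. By (S2) its orbifold group is the free product of $\mathbb{Z}$ with a nontrivial group. So $P(s)$ is not a solid torus, it is irreducible with incompressible boundary by (T4), and Lemma~\ref{lem:fiber} applies to it.

In both cases $X(s)=P(s)\cup R_1\cup\dots\cup R_k$ is irreducible and the $T_i$ are incompressible in it, by (T5). By \eqref{eq:star} it is Seifert fibered, and it has nonempty boundary. By (T4) we may take the fibration so that $T_1\cup\dots\cup T_k$ is a union of fibers. Then $P(s)$ and each $R_i$ inherit Seifert fibrations with equal fiber slopes on $T_i$. This is impossible if $P(s)$ is hyperbolic. If $P$ is Seifert fibered, Lemma~\ref{lem:fiber} shows that the inherited fibration of $P(s)$ has on $T_1$ the fiber slope of the fixed fibration of $P$. So the fibrations of $P$ and $R_1$ have the same slope on $T_1$, they agree there after an isotopy, and $P\cup R_1$ is Seifert fibered. Deleting $T_1$ and all members of $\mathcal{T}_X$ inside $R_1$ leaves a smaller family with Seifert fibered or atoroidal pieces, contradicting minimality.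
\end{proof}

\subsection*{Reading off the invariants}

\begin{proof}[End of the proof of Proposition~\ref{prop:key}]
Fix a Seifert fibration of $X\subset S^3$. Its base is planar with two boundary circles: an annulus with cone points of orders $c_1,\dots,c_k\ge2$, $k\ge0$. Let $f_K$ be the fiber slope on $\partial_K$. The constraint is that $X(\mu)=W$ has fundamental group $\mathbb{Z}$, while a free product of two nontrivial groups is not cyclic.
\begin{itemize}
\item If $f_K=\mu$, filling kills the fiber, so $\pi_1X(\mu)$ is the orbifold group $\mathbb{Z}*\mathbb{Z}/c_1*\dots*\mathbb{Z}/c_k$, and $k=0$.
\item If $\delta_0=\Delta(f_K,\mu)\ge1$, then $X(\mu)$ is fibered over a disk by (S1), and the quotient of $\pi_1X(\mu)$ by the fiber is $\mathbb{Z}/c_1*\dots*\mathbb{Z}/c_k*\mathbb{Z}/\delta_0$. It is cyclic, so $k=0$, or $k=1$ and $\delta_0=1$.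
\end{itemize}
If $k=0$, then $X\cong T^2\times I$ by (S3). For $W\neq V$ this makes $\partial W\in\mathcal{T}$ parallel to $\partial_K$, contrary to (T3). For $W=V$ it makes $E=X(\gamma)$ a solid torus, although $\pi_1(E)$ surjects onto $\mathbb{Z}/p*\mathbb{Z}/q$.

Hence $k=1$ and $\delta_0=1$: the solid torus $W=X(\mu)$ is fibered with one exceptional fiber, a core of order $c=c_1\ge2$, and $K'$ is a regular fiber. The fibers over a circle around the cone point through the image of $K'$ form a torus concentric with $\partial W$, on which $K'$ has class $c\lambda_W+d\mu_W$ for suitable orientations, with $\gcd(c,d)=1$. As $c\ge2$, we have $d\neq0$. The parallel copies of $K'$ on this torus are fibers, so $f_K=cd\,\mu+\lambda$ by Lemma~\ref{lem:framing}, and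
\[
\delta=\Delta(\gamma,f_K)=\Delta(\mu+2m\lambda,\ cd\,\mu+\lambda)=|1-2mcd|\ \ge\ 2|mcd|-1\ \ge\ 3 .
\]
By (S1), $X(\gamma)$ is fibered over a disk with cone points of orders $c\ge2$ and $\delta\ge3$. Its fundamental group surjects onto $\mathbb{Z}/c*\mathbb{Z}/\delta$, so it is not a solid torus, and Lemma~\ref{lem:Xgamma} gives $W=V$ and $X(\gamma)=E$.

Now $E$ has two fibrations. The original one has orbifold group $\mathbb{Z}/p*\mathbb{Z}/q$ with $p,q\geq 3$, so by Lemma~\ref{lem:fiber} they have the same fiber subgroup and the same fiber slope $h=c\lambda_V+d\mu_V$ on $\partial V$. Thus $\mathbb{Z}/c*\mathbb{Z}/\delta\cong\pi_1(E)/\langle h\rangle\cong\mathbb{Z}/p*\mathbb{Z}/q$, and Lemma~\ref{lem:free}(b) gives $\{c,\delta\}=\{p,q\}$. Finally $\mu_{A'}=\pm\lambda_V$, so $r=\Delta(c\lambda_V+d\mu_V,\lambda_V)=|d|$.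
\end{proof}

\section{Proof of the classification}\label{sec:proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
$(1)\Rightarrow(3)$. Suppose $(Y,\sigma)\cong(S^3_{1/n}(K),\tau')$ for an equivariant knot $K$ and $n\neq0$. Then $Q\cong S^3_{1/n}(K)/\tau'$, with $J$ corresponding to the image of $\operatorname{Fix}(\tau')$. If $K$ were strongly invertible, Lemma~\ref{lem:quotient}(a) would give $Q\cong S^3$, contradicting Lemma~\ref{lem:E}. So $K$ is periodic, and Lemma~\ref{lem:quotient}(b) gives a diffeomorphism $Q\cong S^3_{1/2n}(K')$ taking $J$ to the unknot $A'$. It restricts to a diffeomorphism $E\cong V_{1/2n}(K')$ taking $\mu_J$ to $\mu_{A'}$, where $V$ is the exterior of $A'$. The winding number of $K'$ in $V$ is $\pm\operatorname{lk}(K',A')$, which is odd, hence nonzero. Proposition~\ref{prop:key} with $m=n$ gives $\{p,q\}=\{c,|1-2ncd|\}$ with $|d|=r$. If $c=p$, then $q=|1-2npd|\equiv\pm1\pmod{2pr}$; if $c=q$, then $p=|1-2nqd|\equiv\pm1\pmod{2qr}$.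

$(3)\Rightarrow(2)$. The roles of $p$ and $q$ are symmetric, so let $q\equiv\pm1\pmod{2pr}$. Since $q>1$, we have $q=2prk\pm1$ with $k\ge1$, so $q=|1-2mpr|$ with $m=\mp k\neq0$. The knot $K=T_{p,2r}$ with the action of $-1$ is periodic, by the first case of the trichotomy in Section~\ref{sec:circle}. By Proposition~\ref{prop:torus} the homology sphere $S^3_{1/m}(K)$ has a circle action with exceptional orbits of orders $p,2r,q$, and by Lemma~\ref{lem:quotient}(c) the action of $-1$ on it is the inherited involution. By (S4) there is an $S^1$-equivariant diffeomorphism $Y\to S^3_{1/m}(K)$, and it intertwines $\sigma$ with the action of $-1$. If it reverses orientation, replace $K$ and its symmetry by their images under an orientation-reversing diffeomorphism of $S^3$, and $m$ by $-m$; this reverses the orientation of the surgered manifold equivariantly.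

$(2)\Rightarrow(1)$ holds because the knots in (2) are periodic.
\end{proof}

With the deduction in Section~\ref{sec:circle}, this proves Theorem~\ref{thm:examples}, and the answer to the Question is yes.

\begin{remark}
There are infinitely many such pairs. An equivariant diffeomorphism between two pairs as in Theorem~\ref{thm:class} induces a diffeomorphism of the exteriors $E$ that preserves $\mu_J$, and preserves $h$ by Lemma~\ref{lem:fiber}; so $r=\Delta(h,\mu_J)$ is an invariant of the pair. For fixed $p,q$ the numbers $2r=|1-Npq|$ are distinct for distinct $N$, since $pq(N+N')=2$ has no solution. Condition (3) does not depend on the orientation of $Y$, and $-Y$ is surgery on the mirror knot, so reversing orientation gives examples as well. The smallest instances are $\pm1$-surgery on $T_{3,5}$ and on its mirror image, that is, $\pm\Sigma(3,5,14)$ and $\pm\Sigma(3,5,16)$ with the involution $z\mapsto-z$.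
\end{remark}

\begin{remark}
For $r=1$ both uses of the hypothesis $r\ge2$ break down. The quotient $Q$ is then fibered over $S^2$ with two cone points, so $\pi_1(Q)$ is cyclic by (S3); also $H_1(Q)=0$ by (Q1), so $Q\cong S^3$, and Lemma~\ref{lem:quotient}(a) no longer excludes strongly invertible knots. In Lemma~\ref{lem:seifert}, the distances from $\mu_{A'}$ no longer distinguish $f$ from $h$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{ADMT}
Antonio Alfieri, Irving Dai, Abhishek Mallick, Masaki Taniguchi,
\emph{Involutions and the Chern-Simons filtration in instanton Floer homology},
arXiv:2309.02309 (2023).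

\bibitem{CGLS}
Culler, Gordon, Luecke, Shalen,
\emph{Dehn surgery on knots},
Ann. of Math. 125 (1987).

\bibitem{Wal}
Waldhausen,
\emph{\"Uber Involutionen der 3-Sph\"are}.

\end{thebibliography}
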